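# A support theorem for higher-rank Radon transforms on hyperbolic space

Throughout, $c$ denotes a positive constant that depends only on dimensions and on normalizations of invariant measures. It may change from line to line, and its value never matters for vanishing questions.

## 1. Points and hyperplanes in $\mathbb H^n$

Suppose $f$ is a function on hyperbolic space, and its integrals vanish over all totally geodesic hypersurfaces that stay at distance more than $r$ from a chosen origin. Must $f$ vanish outside the ball of radius $r$? If $f$ decays fast enough, the answer is yes, and the proof is short. We do it first, because the general problem starts the same way.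

**The model.** On $\mathbb R^{n+1}=\mathbb R^n\times\mathbb R$ put $Q(x)=x_1^2+\dots+x_n^2-x_{n+1}^2$. Then $\mathbb H^n=\{Q=-1,\ x_{n+1}>0\}$, with origin $\tilde o=e_{n+1}$, and $\cosh d(\tilde o,x)=x_{n+1}$. A linear subspace $L$ is *timelike* if it contains a vector with $Q<0$. The $d$-dimensional totally geodesic submanifolds are the sets $L\cap\mathbb H^n$ with $L$ timelike, $\dim L=d+1$.

The Klein model identifies the open unit ball $B\subset\mathbb R^n$ with $\mathbb H^n$ by $x\mapsto (x,1)/\sqrt{1-|x|^2}$. The distance from $\tilde o$ to the point over $x$ is therefore given by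
$$\cosh d(\tilde o,x)=(1-|x|^2)^{-1/2}.\tag{1}$$
To a timelike $L$ corresponds the affine plane $A=\{x:(x,1)\in L\}$. It meets $B$, and the geodesic submanifold is the flat piece $A\cap B$. In particular geodesic segments are Euclidean segments.

The volume of $\mathbb H^k$ in the Klein ball is $(1-|w|^2)^{-(k+1)/2}dw$. Indeed, on the hyperboloid the volume is $dx'/x_{k+1}$ with $x'=w(1-|w|^2)^{-1/2}$. The Jacobian of $w\mapsto x'$ has one radial factor $(1-|w|^2)^{-3/2}$ and $k-1$ tangential factors $(1-|w|^2)^{-1/2}$, so $dx'=(1-|w|^2)^{-(k+2)/2}dw$, and $1/x_{k+1}=(1-|w|^2)^{1/2}$.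

**Helgason–Ludwig support theorem** (Helgason, *Integral Geometry and Radon Transforms*, Ch. I, Thm 2.6 and Cor. 2.8). Let $N\ge2$, let $C\subset\mathbb R^N$ be compact, convex and nonempty, and let $h\in C_c(\mathbb R^N)$ have integral zero over every hyperplane that misses $C$. Then $h=0$ off $C$.

**Proposition 1 (the easy case).** Let $n\ge2$, $r>0$, and let $f$ be continuous on $\mathbb H^n$ with $(\cosh d(\tilde o,x))^{n+1}|f(x)|$ bounded. If $\int_{\mathfrak z}f=0$ for every totally geodesic hypersurface $\mathfrak z$ at distance $>r$ from $\tilde o$, then $f(x)=0$ whenever $d(\tilde o,x)>r$.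

**Step 1: turn hyperbolic integrals into Euclidean ones.** Let $\mathfrak z=\zeta\cap B$ with $\zeta$ an affine hyperplane, $\zeta_0$ its direction space, $y$ its point closest to $0$, $d=|y|<1$, and $k=n-1$. The vectors of $\zeta_0\times\{0\}$ are $Q$-orthogonal to $E=(y,1)/\sqrt{1-d^2}$, and $Q(E)=-1$. So the linear span of $\zeta\times\{1\}$ is a copy of $\mathbb R^{k,1}$. Since $(y+u,1)=u+\sqrt{1-d^2}\,E$ for $u\in\zeta_0$, the Klein coordinate of $y+u$ inside $\mathfrak z$ is $w=u/\sqrt{1-d^2}$. Then $1-|y+u|^2=(1-d^2)(1-|w|^2)$ and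
$$(1-|w|^2)^{-(k+1)/2}dw=(1-d^2)^{1/2}\,(1-|y+u|^2)^{-(k+1)/2}\,du .$$
So, with $\tilde f(x)=(1-|x|^2)^{-n/2}f(x)$ on $B$ and $\tilde f=0$ off $B$,
$$\int_{\mathfrak z}f=(1-d^2)^{1/2}\int_\zeta\tilde f(x)\,dx.\tag{2}$$

**Step 2: check that $\tilde f$ is a legal Euclidean function.** By (1) and the decay hypothesis, $|\tilde f(x)|\le C(1-|x|^2)^{1/2}$ on $B$. So $\tilde f$ is continuous on $\mathbb R^n$ with compact support.

**Step 3: apply the support theorem.** Let $\rho=\tanh r$; by (1), the ball $d(\tilde o,x)\le r$ is $\{|x|\le\rho\}$. Let $\zeta$ be a hyperplane missing it. If $\zeta$ meets $B$, then $\int_\zeta\tilde f=0$ by (2) and the hypothesis. If $\zeta$ misses $B$, the integral is zero because $\tilde f=0$ off $B$. So $\tilde f=0$ off $\{|x|\le\rho\}$, that is, $f=0$ outside the ball of radius $r$. $\square$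

Now let $f$ be a function not of points but of geodesic lines, or of $j$-dimensional geodesic submanifolds, and integrate it over all those contained in a given $k$-dimensional one. What changes? Steps 1 and 2 survive, with a weight that must be computed. Step 3 does not survive as it stands.

## 2. The transform from $j$-geodesics to $k$-geodesics

Let $G=SO_0(n,1)$ be the identity component of the isometry group of $\mathbb H^n$.

**Definition.** For $0\le d\le n-1$, a *$d$-geodesic* is a $d$-dimensional totally geodesic submanifold of $\mathbb H^n$, and $\Gamma_H(n,d)$ is the manifold of all of them, a homogeneous space of $G$ with its invariant measure. For $\mathfrak t\in\Gamma_H(n,d)$, $\|\mathfrak t\|$ is the hyperbolic distance from $\tilde o$ to $\mathfrak t$.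

For example, $\Gamma_H(2,1)$ is the set of open chords of the unit disk. In general $\Gamma_H(n,d)$ is the open set of timelike subspaces in the Grassmannian of $(d+1)$-dimensional subspaces of $\mathbb R^{n+1}$, so its dimension is $(d+1)(n-d)$.

**Definition.** For $0\le j<k\le n-1$ put
$$(R_Hf)(\mathfrak z)=\int_{\mathfrak t\subset\mathfrak z}f(\mathfrak t)\,d\mathfrak t,\qquad\mathfrak z\in\Gamma_H(n,k),$$
where $\mathfrak t$ runs over the $j$-geodesics contained in $\mathfrak z$, and $d\mathfrak t$ is the canonical measure there: the one invariant under the isometries of $\mathfrak z$, unique up to a constant, with normalizations transported by $G$ from one $\mathfrak z$ to another.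

**Definition.** A $C^\infty$ function $f$ on $\Gamma_H(n,d)$ is *rapidly decreasing* if $(\cosh\|\mathfrak t\|)^m|f(\mathfrak t)|$ is bounded for all $m>0$. $S(\Gamma_H(n,d))$ is the space of functions that are rapidly decreasing together with all their derivatives.

Functions in $C_c^\infty$ belong to $S$. The function $(\cosh\|\mathfrak t\|)^{-m}$ does not, for any fixed $m$: multiplied by $(\cosh\|\mathfrak t\|)^{m+1}$ it is unbounded.

The following statement is a conjecture in Boris Rubin, "Higher-Rank Radon Transforms on Constant Curvature Spaces", arXiv:2110.04832 (2021). There the implication is known for $j+k\le n-2$ (continuous $f$ with a suitable decay condition), and the case $j=0$ is classical.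

**Theorem 2.** Let $0<j<k\le n-1$, $j+k=n-1$, $r>0$, $f\in S(\Gamma_H(n,j))$. If $(R_Hf)(\mathfrak z)=0$ whenever $\|\mathfrak z\|>r$, then $f(\mathfrak t)=0$ whenever $\|\mathfrak t\|>r$.

Here $j\ge1$ and $k\ge2$ force $n\ge4$; the first case is lines inside planes in $\mathbb H^4$. The condition $j+k=n-1$ is where the dimensions balance:
$$\dim\Gamma_H(n,k)-\dim\Gamma_H(n,j)=(k+1)(n-k)-(j+1)(n-j)=(k-j)(n-1-j-k).\tag{3}$$
For lines and planes in $\mathbb H^4$ both dimensions are $6$. For lines and planes in $\mathbb H^3$ they are $4$ and $3$: the data live on a smaller space than the unknown. This count is only a hint, but the theorems below agree with it.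

**Theorem 3 (strong version).** Let $0\le j<k\le n-1$, $j+k\le n-1$. Let $K\subset\mathbb H^n$ be compact and geodesically convex (e.g. the closed ball $\{d(\tilde o,x)\le r\}$, $r\ge0$). Let $f$ be a measurable function on $\{\mathfrak t:\mathfrak t\cap K=\emptyset\}$ such that
$$\int_{\mathfrak t\cap K'=\emptyset}|f(\mathfrak t)|\,(\cosh\|\mathfrak t\|)^{k-n}\,d\mathfrak t<\infty\tag{4}$$
for every compact geodesically convex $K'$ with $K\subset\operatorname{int}K'$. Then $(R_Hf)(\mathfrak z)$ converges absolutely for a.e. $\mathfrak z$ with $\mathfrak z\cap K=\emptyset$. If it vanishes for a.e. such $\mathfrak z$, then $f(\mathfrak t)=0$ for a.e. $\mathfrak t$ with $\mathfrak t\cap K=\emptyset$.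

Condition (4) holds if $f$ is measurable, bounded on each set $\{\mathfrak t\cap K'=\emptyset\}$, and $f=O((\cosh\|\mathfrak t\|)^{-m})$ at infinity for one $m>k-1$. It cannot be relaxed without losing existence of $R_Hf$, in the following sense.

**Proposition 4.** Let $0\le j<k\le n-1$. If $f\ge0$ depends only on $\|\mathfrak t\|$ and $(R_Hf)(\mathfrak z)<\infty$ for one $\mathfrak z$ with $\|\mathfrak z\|=a$, then $\int_{\|\mathfrak t\|>r'}f\,(\cosh\|\mathfrak t\|)^{k-n}d\mathfrak t<\infty$ for all $r'>a$. For $f=(\cosh\|\mathfrak t\|)^{-m}$ this integral is finite iff $m>k-1$.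

**Theorem 5 (converse; the range is sharp).** Let $0\le j<k\le n-1$. If $j+k\ge n$, then for every $r>0$ (indeed, inside every nonempty open set of $j$-geodesics) there is $0\not\equiv f\in C_c^\infty(\Gamma_H(n,j))$ supported in $\{\|\mathfrak t\|>r\}$ (respectively, in the given open set) with $R_Hf\equiv0$. Hence, for given $0\le j<k\le n-1$, $r>0$, the implication of Theorem 2 holds on $S(\Gamma_H(n,j))$ **iff** $j+k\le n-1$.

## 3. Densities on Grassmannians and the passage to the Klein model

For points we compared two volume elements by hand. For $j$-geodesics we must compare two measures on a manifold of planes. One device does all the comparisons in these notes, including one on linear Grassmannians.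

Let $W$ be a real vector space, $\dim W=q$, $1\le p\le q$. The tangent space of $\mathrm{Gr}_p(W)$ at $L$ is $\mathrm{Hom}(L,W/L)$: a homomorphism $Y$ is the velocity of the curve $L_t=\{l+t\hat Yl\}$ for any lift $\hat Y:L\to W$ of $Y$.

**Definition.** Let $\alpha,\beta$ be Lebesgue (translation-invariant) measures on $W$ and $L$, and $\alpha/\beta$ the quotient measure on $W/L$. Choose a basis $v$ of $L$ spanning a parallelepiped of $\beta$-measure $1$. Then $\sigma_L(\alpha,\beta)$ is the pull-back of the product measure $(\alpha/\beta)^{\otimes p}$ under $\mathrm{Hom}(L,W/L)\to(W/L)^p$, $Y\mapsto(Yv_1,\dots,Yv_p)$.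

**Lemma 6.** (a) $\sigma_L(\alpha,\beta)$ does not depend on $v$. (b) For $a,b>0$,
$$\sigma_L(a\alpha,b\beta)=a^p\,b^{-q}\,\sigma_L(\alpha,\beta).\tag{5}$$
(c) A linear isomorphism $T:W\to W'$ carries $\sigma_L(\alpha,\beta)$ to $\sigma_{TL}(T_*\alpha,T_*\beta)$. (d) Let $O\subset\mathrm{Gr}_p(W)$ be open, and let $\alpha$ and a smooth family $\beta_L$ ($L\in O$) be preserved by a Lie group $\mathcal K\subset GL(W)$ acting transitively on $O$. Then $\sigma(\alpha,\beta_L)$ is, up to a constant, the $\mathcal K$-invariant measure on $O$.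

*Proof.* Replacing $v$ by $vg$, $g\in GL_p$, composes the map $Y\mapsto(Yv_i)$ with a linear map of $(W/L)^p$ of determinant $(\det g)^{q-p}$, so the pull-back is multiplied by $|\det g|^{q-p}$. If both bases have $\beta$-measure $1$, then $|\det g|=1$; this is (a). For (b), $\alpha/\beta$ is multiplied by $a/b$, so its $p$-fold product is multiplied by $(a/b)^p$. The new basis must have $\beta$-measure $1/b$, which gives another factor $b^{-(q-p)}$. The product is $a^pb^{-q}$. For (c), let $\bar T:W/L\to W'/TL$ be induced by $T$. The differential of $L\mapsto TL$ is $Y\mapsto\bar TYT^{-1}$, the basis $Tv$ has $T_*\beta$-measure $1$, $(\bar TYT^{-1})(Tv_i)=\bar T(Yv_i)$, and $\bar T$ carries $\alpha/\beta$ to $T_*\alpha/T_*\beta$. For (d), by (c) $\sigma(\alpha,\beta_L)$ is a smooth positive $\mathcal K$-invariant density on the homogeneous space $O$, and invariant Radon measures there are unique up to a constant. $\square$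

**Example.** Let $W=\mathbb R^2$, $p=1$, and let $L$ be spanned by $(x,1)$. Take $\alpha=$ area. Let $\beta^{\rm aff}_L$ give the segment from $0$ to $(x,1)$ measure $1$. Moving $x$ by $dx$ moves this basis vector by $(dx,0)$, and the parallelogram on $(x,1)$ and $(dx,0)$ has area $dx$, so $\sigma=dx$. The Euclidean length on $L$ is $(1+x^2)^{1/2}\beta^{\rm aff}_L$, and (5) with $p=1$, $q=2$ gives the density $dx/(1+x^2)=d(\arctan x)$, the rotation-invariant one. The $|Q|$-length for $Q=x_1^2-x_2^2$, $|x|<1$, is $(1-x^2)^{1/2}\beta_L^{\rm aff}$, and (5) gives $dx/(1-x^2)=d(\operatorname{artanh}x)$, hyperbolic length.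

**Affine densities.** For a subspace $W\not\subset\mathbb R^n\times\{0\}$ put $\zeta=\{x:(x,1)\in W\}$, an affine plane with direction space $\zeta_0$ (identified with $W\cap(\mathbb R^n\times\{0\})$). Let $\alpha_W^{\rm aff}$ be the Lebesgue measure on $W$ that gives measure $1$ to the parallelepiped on an orthonormal basis of $\zeta_0$ and any $(y,1)\in W$. Another $y$ differs by an element of $\zeta_0$, and another orthonormal basis by determinant $\pm1$, so nothing depends on the choices. Motions of $\zeta$ extend to linear maps of $W$; they preserve $\alpha^{\rm aff}_W$, carry $\beta^{\rm aff}_L$ to $\beta^{\rm aff}_{L'}$, and are transitive on affine $j$-planes $A\subset\zeta$, that is, on the $(j+1)$-dimensional $L\subset W$ with $L\not\subset\mathbb R^n\times\{0\}$. By Lemma 6(d), with $\dim W=k+1$,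
$$\sigma(\alpha^{\rm aff}_W,\beta^{\rm aff}_L)=c\,\mu_\zeta,\tag{6}$$
where $\mu_\zeta$ is the motion-invariant measure on affine $j$-planes in $\zeta$:
$$\int\varphi\,d\mu_\zeta=\int_{\mathrm{Gr}(j,\zeta_0)}d\tau\int_{\zeta_0\cap\tau^\perp}\varphi(\tau+y+u)\,du\qquad(y\in\zeta\text{ fixed}),\tag{7}$$
with $d\tau$ the invariant probability measure. The right side of (7) is invariant: a translation by $v\in\zeta_0$ shifts $u$ by the projection of $v$ to $\tau^\perp$, and an orthogonal map of $\zeta_0$, acting about $y$, acts on $\tau$ and $u$ simultaneously. The constant in (6) does not depend on $\zeta$, since motions of $\mathbb R^n$ carry any $k$-plane to any other along with all the data.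

Let $\mathcal A(n,j)$ be the set of affine $j$-planes in $\mathbb R^n$, with measure $\mu=\mu_{\mathbb R^n}$. For lines in the plane, (7) is the familiar measure $d\theta\,dp$. For $g$ on $\mathcal A(n,j)$ and $\zeta\in\mathcal A(n,k)$ put $(Rg)(\zeta)=\int g\,d\mu_\zeta$. Let $\delta(A)$ be the Euclidean distance from $0$ to $A$. Minimizing (1) over $A\cap B$ gives, for $\mathfrak t\leftrightarrow A$,
$$\cosh\|\mathfrak t\|=(1-\delta(A)^2)^{-1/2},\qquad\tanh\|\mathfrak t\|=\delta(A).\tag{8}$$

**Lemma 7 (transfer).** For $f$ on $\Gamma_H(n,j)$ put $\tilde f(A)=(\cosh\|\mathfrak t\|)^{k+1}f(\mathfrak t)$ if $A\cap B\ne\emptyset$, $A\leftrightarrow\mathfrak t$, and $\tilde f(A)=0$ if $A\cap B=\emptyset$. If $\mathfrak z\leftrightarrow\zeta$, $\zeta\cap B\ne\emptyset$, then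
$$(R_Hf)(\mathfrak z)=c\,(\cosh\|\mathfrak z\|)^{-(j+1)}(R\tilde f)(\zeta)\tag{9}$$
whenever either side converges absolutely, and in $[0,\infty]$ if $f\ge0$. Moreover
$$d\mathfrak t=c\,(\cosh\|\mathfrak t\|)^{n+1}\,d\mu(A).\tag{10}$$

*Proof.* For timelike $W$ let $\alpha^Q_W$ be the $|Q|$-volume. If $y$ is the point of $\zeta$ closest to $0$, then $y\perp\zeta_0$, and in the basis (orthonormal basis of $\zeta_0$, $(y,1)$) the Gram matrix of $Q$ is $\mathrm{diag}(1,\dots,1,|y|^2-1)$. Hence, by (8),
$$\alpha^Q_W=(1-\delta(\zeta)^2)^{1/2}\alpha^{\rm aff}_W=(\cosh\|\mathfrak z\|)^{-1}\alpha^{\rm aff}_W,\tag{11}$$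
and likewise $\beta^Q_L=(\cosh\|\mathfrak t\|)^{-1}\beta^{\rm aff}_L$. The isometry group of $Q|_W$ preserves $\alpha^Q_W$ and the family $\beta^Q_L$. It is transitive on timelike $(j+1)$-dimensional $L\subset W$: $Q$ has signature $(j,1)$ on $L$ and is positive definite on the $Q$-orthogonal complement of $L$ in $W$, so $Q$-orthonormal bases adapted to two such subspaces are matched by an isometry. By Lemma 6(d), the canonical measure on $\{\mathfrak t\subset\mathfrak z\}$ is
$$d\mathfrak t=c\,\sigma(\alpha_W^Q,\beta_L^Q).\tag{12}$$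
Here $c$ does not depend on $\mathfrak z$, by transport with $G$ and Lemma 6(c). By (5) with $p=j+1$, $q=k+1$, and (6), it equals $c\,(\cosh\|\mathfrak z\|)^{-(j+1)}(\cosh\|\mathfrak t\|)^{k+1}d\mu_\zeta(A)$, which is (9). For (10) do the same with $W=\mathbb R^{n+1}$, where $q=n+1$ and $\alpha^Q=\alpha^{\rm aff}$. $\square$

For $j=0$, $k=n-1$, (9) is formula (2).

The second comparison is between spherical and affine measures; it will be used in Section 5.

**Lemma 8.** Let $H=U\oplus\mathbb Re$ be a Euclidean space, $e\perp U$, $|e|=1$, and let $1\le j<k$. Let $\zeta'\in\mathrm{Gr}(k-1,U)$, $y\in U\cap\zeta'^\perp$, $\zeta=\mathrm{span}(\zeta',e+y)$, and let $\Phi$ be continuous on $\mathrm{Gr}(j,\zeta)$. Then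
$$\int_{\mathrm{Gr}(j,\zeta)}\Phi\,dL=c\,(1+|y|^2)^{j/2}\int_{\mathrm{Gr}(j-1,\zeta')}d\tau\int_{\zeta'\cap\tau^\perp}\Phi(\mathrm{span}(\tau,e+y+u'))\,(1+|y+u'|^2)^{-k/2}du'.\tag{13}$$

*Proof.* The $L\subset\zeta$ contained in $U$ lie in the hyperplane $\zeta'$ of $\zeta$ and form a null set. Any other $L$ is $\mathrm{span}(\tau,e+y+u')$ with $\tau=L\cap U\in\mathrm{Gr}(j-1,\zeta')$ and a unique $u'\in\zeta'\cap\tau^\perp$. With $e$ in the role of $e_{n+1}$, the affine plane of $\zeta$ is $\zeta'+y$ and that of $L$ is $\tau+y+u'$. Their points closest to $0$ are $y$ and $y+u'$, since $y\perp\zeta'\supset\tau$ and $u'\perp\tau$. The Gram matrices of the Euclidean form are $\mathrm{diag}(1,\dots,1,1+|y|^2)$ and $\mathrm{diag}(1,\dots,1,1+|y+u'|^2)$. So Euclidean volume on $\zeta$ is $a=(1+|y|^2)^{1/2}$ times the affine density, and on $L$ it is $b=(1+|y+u'|^2)^{1/2}$ times the affine density. By Lemma 6(d) for $O(\zeta)$, $dL$ is $c\,\sigma$ of the Euclidean volumes. Now (5) with $p=j$, $q=k$ gives the factor $a^jb^{-k}$, and (6), (7) for affine $(j-1)$-planes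 in the $(k-1)$-plane $\zeta'+y$ give (13). $\square$

We can now state the Euclidean problem and see that it is all we need.

**Proposition 9.** Let $0\le j<k\le n-1$, $j+k\le n-1$, $K\subset\mathbb R^n$ compact convex, and let $g$ be a continuous compactly supported function on $\mathcal A(n,j)$. If $(Rg)(\zeta)=0$ for all $\zeta\in\mathcal A(n,k)$ with $\zeta\cap K=\emptyset$, then $g(A)=0$ for all $A$ with $A\cap K=\emptyset$.

**Proof of Theorem 2, granted Proposition 9.** Let $\rho=\tanh r<1$.

**Step 1: $\tilde f$ is continuous with compact support.** On $\{\delta<1\}$ it is continuous because $f$ is. Since $(\cosh\|\mathfrak t\|)^{k+2}|f|$ is bounded, (8) gives $|\tilde f(A)|\le C(1-\delta(A)^2)^{1/2}$ there, and $\tilde f=0$ for $\delta(A)\ge1$. So $\tilde f$ is continuous on $\mathcal A(n,j)$ with support in the compact set $\{\delta\le1\}$. In particular $R\tilde f$, hence $R_Hf$, converges absolutely.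

**Step 2: $R\tilde f$ vanishes on $k$-planes missing $K=\{|x|\le\rho\}$.** Let $\delta(\zeta)>\rho$. If $\delta(\zeta)<1$, then $\zeta$ corresponds to some $\mathfrak z$ with $\|\mathfrak z\|>r$, and $(R\tilde f)(\zeta)=0$ by (9) and the hypothesis. If $\delta(\zeta)\ge1$, every $A\subset\zeta$ misses $B$, so $\tilde f(A)=0$ and $(R\tilde f)(\zeta)=0$.

**Step 3: conclude.** By Proposition 9 (here $j+k=n-1$), $\tilde f(A)=0$ whenever $\delta(A)>\rho$. By (8), $f(\mathfrak t)=0$ whenever $\|\mathfrak t\|>r$. $\square$

This used only that $f$ is continuous and $(\cosh\|\mathfrak t\|)^{k+2}f$ is bounded. What remains is Euclidean.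

## 4. Directions, translations, and the hyperplanes that miss $K$

**Fixing a direction.** To prove Proposition 9, the natural first move is to imitate the case $j=0$. Fix $\tau\in\mathrm{Gr}(j,\mathbb R^n)$ and look at $h(u)=g(\tau+u)$, $u\in\tau^\perp$, a function in $C_c(\mathbb R^{n-j})$. If we knew that $h$ has zero integrals over the hyperplanes of $\tau^\perp$ missing the projection of $K$, the support theorem would finish. To get information on $h$ one takes $k$-planes $\zeta$ parallel to $\tau$. By (7), $(Rg)(\zeta)$ is an average over all directions in $\mathrm{Gr}(j,\zeta_0)$. When $j=0$ this Grassmannian is one point. When $1\le j<k$ it has dimension $j(k-j)>0$, so the $j$-planes of direction exactly $\tau$ form a $\mu_\zeta$-null set. The equation $(Rg)(\zeta)=0$ does not see $h$ at all. Here the approach stops: directions are mixed, and no single $k$-plane can separate them.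

**Integrating out the position.** To separate directions one can first remove the positions. For fixed $\zeta_0$, integrate $(Rg)(\zeta_0+x)$ over all $x\in\zeta_0^\perp$. By (7) and Fubini this is $\int_{\mathrm{Gr}(j,\zeta_0)}\big(\int_{\tau^\perp}g(\tau+x)\,dx\big)d\tau$, which involves a function of the direction alone. But it is not allowed here: some translates of $\zeta_0$ meet $K$, and for them we know nothing about $Rg$. Even if it were allowed, it would give only one number per direction $\tau$, not the hyperplane integrals of $h$.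

**Staying inside one hyperplane.** Both defects disappear if we integrate over fewer positions. Take a hyperplane $\Pi=\{x\cdot\omega=s\}$, $|\omega|=1$, that misses $K$. Every $k$-plane inside $\Pi$ misses $K$, so we may integrate over all translates of $\zeta_0$ within $\Pi$. What is left is a function on $\mathrm{Gr}(j,U)$, $U=\omega^\perp$, and its value at $\tau$ is the integral of $h$ over the hyperplane $\{u\cdot\omega=s\}$ of $\tau^\perp$, which is the number that the support theorem asks for. Here is the computation.

Put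
$$F(\tau)=\int_{U\cap\tau^\perp}g(\tau+s\omega+u)\,du,\qquad\tau\in\mathrm{Gr}(j,U).\tag{14}$$

**Step 1: $F$ is continuous.** Near a given $\tau_*$, project a fixed basis of $U\cap\tau_*^\perp$ to $U\cap\tau^\perp$ and apply Gram–Schmidt. This gives isometries $\kappa_\tau:\mathbb R^{n-1-j}\to U\cap\tau^\perp$ depending continuously on $\tau$, and $F(\tau)=\int g(\tau+s\omega+\kappa_\tau x)\,dx$. The plane $\tau+s\omega+\kappa_\tau x$ has distance $(s^2+|x|^2)^{1/2}$ from $0$, so the integrand is bounded and vanishes for $|x|$ large, uniformly in $\tau$. Dominated convergence applies.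

**Step 2: $F$ has zero averages over $k$-subspaces.** Let $\zeta_0\in\mathrm{Gr}(k,U)$. For $y\in U\cap\zeta_0^\perp$ the plane $\zeta_0+s\omega+y$ lies in $\Pi$ and misses $K$. By (7),
$$0=\int_{U\cap\zeta_0^\perp}(Rg)(\zeta_0+s\omega+y)\,dy=\int_{\mathrm{Gr}(j,\zeta_0)}d\tau\int_{U\cap\zeta_0^\perp}dy\int_{\zeta_0\cap\tau^\perp}g(\tau+s\omega+y+u)\,du .$$
All integrands are continuous with compact support, so Fubini is legitimate. For $\tau\subset\zeta_0\subset U$ we have the orthogonal decomposition $U\cap\tau^\perp=(\zeta_0\cap\tau^\perp)\oplus(U\cap\zeta_0^\perp)$, so the two inner integrals give $F(\tau)$: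
$$\int_{\mathrm{Gr}(j,\zeta_0)}F(\tau)\,d\tau=0\qquad\text{for all }\zeta_0\in\mathrm{Gr}(k,U),\quad\dim U=n-1.\tag{15}$$

**Lines and planes in $\mathbb R^4$.** Take $n=4$, $j=1$, $k=2$. Then $U\cong\mathbb R^3$, $F$ is an even continuous function on the sphere $S^2\subset U$, and (15) says that its integral over every great circle is zero. Recall the **Minkowski–Funk theorem**: an even continuous function on $S^N$, $N\ge1$, with zero integral over every great $(N-1)$-sphere vanishes. Hence $F=0$ for every hyperplane $\Pi$ missing $K$. Fix a direction $\tau$. For unit $\omega\perp\tau$ the vanishing of $F(\tau)$ says that $h$ on $\tau^\perp\cong\mathbb R^3$ has zero integral over the plane $u\cdot\omega=s$, whenever $\{x\cdot\omega=s\}$ misses $K$. Since $x\cdot\omega$ depends only on the projection of $x$ to $\tau^\perp$, this happens exactly when the plane in $\tau^\perp$ misses the projection of $K$. The support theorem gives $h=0$ off that projection. This proves Proposition 9 for lines and planes in $\mathbb R^4$ with $K\neq\emptyset$, and so Theorem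 2 in the first case.

For general $j,k$ the only missing ingredient is that (15) forces $F=0$. The condition that appears is $j+k\le\dim U=n-1$.

## 5. Injectivity of $\mathrm{Gr}(j,\mathbb R^m)\to\mathrm{Gr}(k,\mathbb R^m)$ for $j+k\le m$

**Lemma 10.** Let $0\le j<k\le m$, $j+k\le m$, and let $F\in C(\mathrm{Gr}(j,\mathbb R^m))$ satisfy $\int_{\mathrm{Gr}(j,\zeta)}F\,d\tau=0$ for all $\zeta\in\mathrm{Gr}(k,\mathbb R^m)$. Then $F=0$.

This is well known (Gelfand–Graev–Roşu 1984; Grinberg, J. Differential Geom. 24 (1986)). Here is a complete proof from the Minkowski–Funk theorem.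

If $j=1$ and $m=k+1$, this is Minkowski–Funk itself. For larger $j$ one would like to fix a $(j-1)$-dimensional $\tau_0$ and apply Minkowski–Funk to the function $\ell\mapsto F(\tau_0\oplus\ell)$ of lines $\ell\perp\tau_0$. The obstruction is the same as in Section 4: among the $j$-subspaces of a $k$-dimensional $\zeta\supset\tau_0$, those containing $\tau_0$ form a null set. The cure is also the same: integrate the hypothesis over a family of $\zeta$, chosen so that what remains is a function on a smaller Grassmannian, to which induction applies.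

*Proof.* Induction on $j$, for all $k$ and $m$ at once. For $j=0$ the Grassmannian is a point and the hypothesis says $F=0$. Let $j\ge1$, so $k\ge2$.

**Step 1: reduce to $m=j+k$.** Every $j$-dimensional subspace lies in a $(j+k)$-dimensional one, and the hypothesis restricts to it. So assume $m=j+k$.

Fix $\tau_0\in\mathrm{Gr}(j-1,\mathbb R^m)$ and a linear hyperplane $H\supset\tau_0$. Then $\dim(H\cap\tau_0^\perp)=(m-1)-(j-1)=k$.

**Step 2: define a function on a smaller Grassmannian.** The aim is to show that
$$\int F(\tau_0\oplus\ell)\,d\ell=0,\tag{16}$$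
integrated over all lines $\ell\subset H\cap\tau_0^\perp$ with the invariant measure. Pick a unit vector $e\in H\cap\tau_0^\perp$ and let $U=H\cap e^\perp$. Then $U\supset\tau_0$ and $\dim U=m-2=(j-1)+(k-1)$. For $\tau\in\mathrm{Gr}(j-1,U)$ put
$$\Psi(\tau)=\int_{U\cap\tau^\perp}F(\mathrm{span}(\tau,e+u))\,(1+|u|^2)^{-k/2}\,du .$$
Since $\dim(U\cap\tau^\perp)=(m-2)-(j-1)=k-1$ and $F$ is bounded, this converges absolutely. Parametrizing $U\cap\tau^\perp$ by isometries from $\mathbb R^{k-1}$ that depend continuously on $\tau$ (as after (14)), the integrand is dominated by $\max|F|\,(1+|x|^2)^{-k/2}$, so $\Psi$ is continuous.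

**Step 3: $\Psi$ has zero averages over $(k-1)$-subspaces of $U$.** Let $\zeta'\in\mathrm{Gr}(k-1,U)$. For $y\in U\cap\zeta'^\perp$ let $\zeta=\mathrm{span}(\zeta',e+y)$, a $k$-dimensional subspace. The integral of $F$ over $\mathrm{Gr}(j,\zeta)$ is zero, so (13) with $\Phi=F$, divided by $c\,(1+|y|^2)^{j/2}$, gives
$$\int_{\mathrm{Gr}(j-1,\zeta')}d\tau\int_{\zeta'\cap\tau^\perp}F(\mathrm{span}(\tau,e+y+u'))\,(1+|y+u'|^2)^{-k/2}du'=0 .$$
Integrate over $y\in U\cap\zeta'^\perp$. For $\tau\subset\zeta'$ we have $U\cap\tau^\perp=(\zeta'\cap\tau^\perp)\oplus(U\cap\zeta'^\perp)$, so $u=y+u'$ runs over $U\cap\tau^\perp$, where $(1+|u|^2)^{-k/2}$ is integrable. Fubini applies, and the result is $\int_{\mathrm{Gr}(j-1,\zeta')}\Psi\,d\tau=0$. The division by $(1+|y|^2)^{j/2}$ matters: it leaves a weight that depends only on $u$.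

**Step 4: use the induction hypothesis.** For $(j-1,k-1,m-2)$ we have $0\le j-1<k-1\le m-2$ (as $m=j+k\ge k+1$) and $(j-1)+(k-1)=m-2$. So $\Psi=0$, in particular $\Psi(\tau_0)=0$.

**Step 5: read $\Psi(\tau_0)=0$ as (16).** Apply Lemma 8 with $j$ replaced by $1$ to the space $H\cap\tau_0^\perp=(U\cap\tau_0^\perp)\oplus\mathbb Re$, with $\zeta'=U\cap\tau_0^\perp$ (dimension $k-1\ge1$), $y=0$, and $\Phi(\ell)=F(\tau_0\oplus\ell)$. Since $\mathrm{span}(\tau_0,e+u)=\tau_0\oplus\mathbb R(e+u)$, the integral in (16) equals $c\,\Psi(\tau_0)=0$.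

**Step 6: apply Minkowski–Funk.** We have $\dim\tau_0^\perp=m-j+1=k+1$. As $H$ runs over the hyperplanes containing $\tau_0$, $H\cap\tau_0^\perp$ runs over all hyperplanes of $\tau_0^\perp$. So the even continuous function on the unit sphere $S^k\subset\tau_0^\perp$ induced by $\ell\mapsto F(\tau_0\oplus\ell)$ has zero integral over all great $(k-1)$-spheres, and it vanishes. Every $j$-dimensional subspace is some $\tau_0\oplus\ell$, so $F=0$. $\square$

## 6. The Euclidean support theorem

**Proof of Proposition 9.** First let $K\ne\emptyset$.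

**Step 1: all hyperplane averages vanish.** Let $|\omega|=1$ and $s\in\mathbb R$ be such that $\{x\cdot\omega=s\}$ misses $K$, and let $F$ be as in (14). It is continuous, and (15) holds. Since $j<k\le n-1$ and $j+k\le n-1=\dim U$, Lemma 10 with $m=n-1$ gives $F\equiv0$ on $\mathrm{Gr}(j,\omega^\perp)$.

**Step 2: fix a direction and apply Helgason–Ludwig.** Let $\tau\in\mathrm{Gr}(j,\mathbb R^n)$ and $h(u)=g(\tau+u)$, $u\in\tau^\perp\cong\mathbb R^{n-j}$; here $n-j\ge2$ and $h\in C_c(\tau^\perp)$. Let $C$ be the orthogonal projection of $K$ to $\tau^\perp$, a compact convex set. Let $\omega\in\tau^\perp$ be a unit vector; then $\tau\subset\omega^\perp=U$. Since $x\cdot\omega$ equals $u\cdot\omega$ for $u$ the projection of $x$, the hyperplane $\{u\in\tau^\perp:u\cdot\omega=s\}$ misses $C$ iff $\{x\cdot\omega=s\}$ misses $K$. In that case, writing $u=s\omega+v$ with $v\in U\cap\tau^\perp$,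
$$\int_{u\in\tau^\perp,\ u\cdot\omega=s}h(u)\,du=\int_{U\cap\tau^\perp}g(\tau+s\omega+v)\,dv=F(\tau)=0 .$$
So $h$ has zero integral over all hyperplanes of $\tau^\perp$ missing $C$, and $h=0$ off $C$. Since $\tau+u$ misses $K$ iff $u\notin C$, the claim follows.

**Step 3: the case $K=\emptyset$.** The hypothesis then holds with $K$ replaced by a point $\{p\}$, so $g(A)=0$ for all $A\not\ni p$. Such $A$ are dense, so $g=0$ by continuity. $\square$

With this, the proof of Theorem 2 is complete.

## 7. Integrable functions and arbitrary convex sets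

For Theorem 3 the function is only integrable, so we smooth it by averaging over small Euclidean motions and apply Proposition 9. Averaging moves planes slightly, so $K$ must be enlarged slightly. Let $M$ be the Euclidean motion group, which is unimodular, with Haar measure $dm$.

**Lemma 11.** Let $A_0\in\mathcal A(n,d)$ and $\varphi\in L^1(\mathcal A(n,d),\mu)$, $\varphi$ Borel. Then $m\mapsto\varphi(m^{-1}A_0)$ is locally integrable on $M$. If $N\subset\mathcal A(n,d)$ is $\mu$-null, then $\{m:m^{-1}A_0\in N\}$ is a Haar-null set.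

*Proof.* Since $M$ is unimodular, inversion preserves Haar measure, so we may consider $m\mapsto\varphi(mA_0)$. Let $S$ be the stabilizer of $A_0$, so $\mathcal A(n,d)=M/S$. Because $\mu$ is an invariant measure on $M/S$, Haar measure disintegrates: $\int_M\psi\,dm=\int_{M/S}\int_S\psi(ms)\,ds\,d\mu(mS)$ for suitably normalized $ds$. Let $\Omega\subset M$ be compact. Then $\int_\Omega|\varphi(mA_0)|\,dm=\int|\varphi(mA_0)|\,\big|m^{-1}\Omega\cap S\big|\,d\mu(mS)$. If $s_0\in m^{-1}\Omega\cap S$, then by left invariance $|m^{-1}\Omega\cap S|=|(ms_0)^{-1}\Omega\cap S|\le|\Omega^{-1}\Omega\cap S|=:C_\Omega<\infty$. So the integral is at most $C_\Omega\|\varphi\|_{L^1(\mu)}$. The second claim follows by taking $\varphi$ to be the indicator of a Borel null set containing $N$. $\square$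

**Proof of Theorem 3.** Identify $\mathbb H^n$ with $B$. Geodesic convexity is Euclidean convexity, so $K\subset B$ is compact convex. For small $\varepsilon>0$ let $K_\varepsilon,K_{2\varepsilon}\subset B$ be the closed Euclidean neighborhoods of radius $\varepsilon,2\varepsilon$. They are compact, convex, and contain $K$ in the interior. (If $K=\emptyset$, take $K_\varepsilon=K_{2\varepsilon}=\emptyset$.) Let $g=\tilde f$ on $\{A:A\cap B\ne\emptyset,\ A\cap K_\varepsilon=\emptyset\}$ and $g=0$ otherwise.

**Step 1: $g$ is integrable.** By the definition of $\tilde f$ in Lemma 7 and by (10),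
$$\|g\|_{L^1(\mu)}=c\int_{\mathfrak t\cap K_\varepsilon=\emptyset}|f|\,(\cosh\|\mathfrak t\|)^{(k+1)-(n+1)}\,d\mathfrak t<\infty$$
by (4) with $K'=K_\varepsilon$.

**Step 2: $R_Hf$ exists almost everywhere.** By (7), used on $\mathbb R^n$ and on each $\zeta$, and by $\tau^\perp=(\zeta_0\cap\tau^\perp)\oplus\zeta_0^\perp$,
$$\int_{\mathcal A(n,k)}R|g|\,d\mu=\int_{\mathrm{Gr}(k,\mathbb R^n)}d\zeta_0\int_{\mathrm{Gr}(j,\zeta_0)}d\tau\int_{\tau^\perp}|g(\tau+x)|\,dx=\|g\|_{L^1(\mu)}<\infty.\tag{17}$$
The last equality holds because choosing $\zeta_0$ at random and then $\tau\subset\zeta_0$ at random gives an $O(n)$-invariant probability measure on $\mathrm{Gr}(j,\mathbb R^n)$, and there is only one. So $R|g|<\infty$ a.e. The same identity for the indicator of a null set shows that changing $g$ on a null set changes $Rg$ only on a null set; so we may take $g$ to be Borel. If $\zeta$ misses $K_\varepsilon$, so do all $A\subset\zeta$, hence $R|g|(\zeta)=R|\tilde f|(\zeta)$. By (9), $R_Hf$ converges absolutely for a.e. $\mathfrak z$ missing $K_\varepsilon$; null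 sets of $\mathfrak z$ and of $\zeta$ correspond by (10) for $k$-geodesics. A plane missing the compact set $K$ has positive distance from it, so it misses $K_\varepsilon$ for small $\varepsilon$. Letting $\varepsilon\downarrow0$ along a sequence gives the first claim.

Now assume $R_Hf=0$ for a.e. $\mathfrak z$ missing $K$. By (9), $(Rg)(\zeta)=0$ for a.e. $\zeta$ missing $K_\varepsilon$; if $\zeta\cap B=\emptyset$ this is trivial.

**Step 3: smooth $g$.** Let $\chi\in C_c^\infty(M)$ be nonnegative with integral one, supported so close to the identity that $mK_\varepsilon\subset K_{2\varepsilon}$ for $m\in\operatorname{supp}\chi$. Put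
$$g_\chi(A)=\int_M\chi(m)\,g(m^{-1}A)\,dm .$$
For fixed $A_0$, a change of variables gives $g_\chi(m_0A_0)=\int\chi(m_0m)\,g(m^{-1}A_0)\,dm$. By Lemma 11 the second factor is locally integrable, and $\chi$ is continuous with compact support, so this is continuous in $m_0$. Since $\mathcal A(n,j)$ is a quotient of $M$, $g_\chi$ is continuous. Since $g$ vanishes for $\delta\ge1$ and $\operatorname{supp}\chi$ is compact, $g_\chi$ has compact support.

**Step 4: $Rg_\chi$ vanishes on planes missing $K_{2\varepsilon}$.** Fix $\zeta$. By (17) and Lemma 11 (for $d=k$), $m\mapsto R|g|(m^{-1}\zeta)$ is locally integrable. Motions carry $\mu_\zeta$ to $\mu_{m^{-1}\zeta}$, so Fubini gives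
$$(Rg_\chi)(\zeta)=\int_M\chi(m)\,(Rg)(m^{-1}\zeta)\,dm .$$
If $\zeta\cap K_{2\varepsilon}=\emptyset$ and $m\in\operatorname{supp}\chi$, then $m^{-1}\zeta\cap K_\varepsilon=\emptyset$, because $x\in m^{-1}\zeta\cap K_\varepsilon$ would give $mx\in\zeta\cap K_{2\varepsilon}$. By the null-set part of Lemma 11, $(Rg)(m^{-1}\zeta)=0$ for a.e. $m\in\operatorname{supp}\chi$. So $(Rg_\chi)(\zeta)=0$.

**Step 5: conclude.** By Proposition 9 with the compact convex set $K_{2\varepsilon}$, $g_\chi(A)=0$ if $A\cap K_{2\varepsilon}=\emptyset$. Let $\chi$ run through an approximate identity. Then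
$$\|g_\chi-g\|_{L^1(\mu)}\le\int\chi(m)\,\|g(m^{-1}\,\cdot\,)-g\|_{L^1(\mu)}\,dm\to0,$$
since $M$ acts on $L^1(\mu)$ by isometries, and continuously (clear on the dense subspace $C_c$). So $g=0$ a.e. on $\{A\cap K_{2\varepsilon}=\emptyset\}$, that is, $f=0$ a.e. on $\{\mathfrak t\cap K_{2\varepsilon}=\emptyset\}$. Letting $\varepsilon\to0$ along a sequence, $f=0$ a.e. on $\{\mathfrak t\cap K=\emptyset\}$. $\square$

## 8. Radial functions and the exponent $k-1$

For functions of $\|\mathfrak t\|$ alone, both $R_Hf$ and the integral in (4) become one-dimensional integrals.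

**Proof of Proposition 4.** Write $\tilde f(A)=\tilde f_0(\delta(A))$.

**Step 1: compute $R\tilde f$.** Let $d=\tanh a$, and let $y$ be the point of $\zeta$ closest to $0$, so $|y|=\delta(\zeta)=d$ and $y\perp\zeta_0$. For $u\in\zeta_0\cap\tau^\perp$ the vector $y+u$ is orthogonal to $\tau$, so $\delta(\tau+y+u)^2=d^2+|u|^2$. Use (7), polar coordinates in the $(k-j)$-dimensional space $\zeta_0\cap\tau^\perp$, and $v^2=d^2+|u|^2$:
$$(R\tilde f)(\zeta)=c\int_d^1\tilde f_0(v)\,(v^2-d^2)^{(k-j)/2-1}\,v\,dv .$$

**Step 2: compute the integral of (4).** With $\rho'=\tanh r'>d$, (10) and (7) on $\mathbb R^n$ give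
$$\int_{\|\mathfrak t\|>r'}f\,(\cosh\|\mathfrak t\|)^{k-n}\,d\mathfrak t=c\int_{\delta(A)>\rho'}\tilde f\,d\mu=c\int_{\rho'}^1\tilde f_0(v)\,v^{n-j-1}\,dv.\tag{18}$$

**Step 3: compare.** On $[\rho',1)$ the weight in Step 1 is bounded below by a positive constant. If $(k-j)/2-1\ge0$, it is at least $(\rho'^2-d^2)^{(k-j)/2-1}\rho'$. If $k-j=1$, it is at least $\rho'$, because $v^2-d^2\le1$. The weight in (18) is bounded by $1$. By (9), $(R_Hf)(\mathfrak z)<\infty$ means $(R\tilde f)(\zeta)<\infty$, and the first claim follows.

**Step 4: powers.** For $f=(\cosh\|\mathfrak t\|)^{-m}$ we have $\tilde f_0(v)=(1-v^2)^{(m-k-1)/2}$, which is integrable at $v=1$ iff $(m-k-1)/2>-1$, i.e. $m>k-1$. $\square$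

The sufficient condition stated after Theorem 3 follows as well. Let $f$ be measurable, bounded on $\{\mathfrak t\cap K'=\emptyset\}$, and $|f|\le C(\cosh\|\mathfrak t\|)^{-m}$ for $\|\mathfrak t\|>r'$, $r'>0$, with $m>k-1$. The part of the integral in (4) over $\|\mathfrak t\|>r'$ is finite by (18) and Step 4. The part over $\|\mathfrak t\|\le r'$ is finite because $f$ is bounded and $\{\|\mathfrak t\|\le r'\}$ is compact.

## 9. Compactly supported functions in the kernel when $j+k\ge n$

By (3), for $j+k\ge n$ the unknown lives on a larger manifold than the data. We turn this into actual kernel elements with a determinant of derivatives.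

**The smallest case.** For lines and planes in $\mathbb H^3$, lines near a given one are graphs of $2\times2$ matrices $X=(x_{ia})$. After the right weight is removed, we shall see that $R_H$ integrates over affine planes $\{X:p_1x_{1a}+p_2x_{2a}=Z_a,\ a=1,2\}$ with $(p_1,p_2)\neq0$. Let $\psi(Z)$ be such an integral of $\varphi\in C_c^\infty$. The corresponding integral of $\partial_{ia}\varphi$ is $p_i\partial_a\psi$. So for $P=\partial_{11}\partial_{22}-\partial_{12}\partial_{21}$ the integral of $P\varphi$ is $p_1p_2(\partial_1\partial_2-\partial_2\partial_1)\psi=0$. Every $P\varphi$ is in the kernel. The general proof is this computation with larger determinants.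

**Proof of Theorem 5.** Let $j+k\ge n$, and let $O$ be a nonempty open set of $j$-geodesics. We construct $f\neq0$ in $C_c^\infty$ supported in $O$ with $R_Hf\equiv0$; taking $O=\{\|\mathfrak t\|>r\}$ gives the statement for $r$.

**Step 1: a chart adapted to the problem.** Let $V=\mathbb R^{n+1}$, let $L_0\in O$ be a timelike $(j+1)$-dimensional subspace, and $V=L_0\oplus M_0$, $\dim M_0=n-j$. The subspaces complementary to $M_0$ are the graphs $L_X=\{l+Xl:l\in L_0\}$, $X\in\mathrm{Hom}(L_0,M_0)$. Let $\beta^{\rm ch}_{L_X}$ be the image of a fixed Lebesgue measure of $L_0$ under $l\mapsto l+Xl$. For timelike $L_X$ write $\beta^Q_{L_X}=b(X)\,\beta^{\rm ch}_{L_X}$; here $b>0$ is smooth.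

**Step 2: the function.** Fix bases $(e_i)$ of $M_0$ and $(\varepsilon_a)$ of $L_0^*$, and let $\partial_{ia}$ be the derivative in the direction $e_i\otimes\varepsilon_a$. We have $n-k+1\le n-j$ since $j<k$, and $n-k+1\le j+1$ since $j+k\ge n$. So there are index sets $I,J$ of size $n-k+1$ in the two bases. Put
$$P(\partial)=\det(\partial_{ia})_{i\in I,\,a\in J}.$$
Take $0\ne\varphi\in C_c^\infty(\mathrm{Hom}(L_0,M_0))$ supported so close to $X=0$ that on $\operatorname{supp}\varphi$ the $L_X$ are timelike and lie in $O$. Define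
$$f(L_X)=b(X)^{k+1}\,(P(\partial)\varphi)(X),\qquad f=0\text{ off the chart}.$$
Then $f\in C_c^\infty(\Gamma_H(n,j))\subset S(\Gamma_H(n,j))$ is supported in $O$. It is not zero: $P$ is a nonzero polynomial, so if $P(\partial)\varphi=0$, the Fourier transform of $\varphi$ would vanish off a null set, hence everywhere, and $\varphi=0$.

**Step 3: $R_Hf$ is an integral over an affine subspace of the chart.** Let $W$ be timelike, $\dim W=k+1$. If $W$ contains no $L_X$, then $(R_Hf)(W)=0$. Otherwise let $L_{X_1}\subset W$ and $M_1=W\cap M_0$. Since $V=L_{X_1}\oplus M_0$, we get $W=L_{X_1}\oplus M_1$ and $\dim M_1=k-j$. Moreover $L_X\subset W$ iff $(X-X_1)l\in M_1$ for all $l$, i.e. $X\in X_1+\mathrm{Hom}(L_0,M_1)$. By (12) and (5) with $p=j+1$, $q=k+1$, $\sigma(\alpha^Q_W,b\,\beta^{\rm ch})=b^{-(k+1)}\sigma(\alpha_W^Q,\beta^{\rm ch})$, so the weight $b^{k+1}$ cancels: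
$$(R_Hf)(W)=c\int_{L_X\subset W}P(\partial)\varphi\;d\sigma(\alpha^Q_W,\beta^{\rm ch}_{L_X}).$$

**Step 4: the measure there is Lebesgue measure.** For $Y\in\mathrm{Hom}(L_0,M_1)$ consider the map of $W$ given by $(l+X_1l)+\eta\mapsto(l+X_1l+Yl)+\eta$, $l\in L_0$, $\eta\in M_1$. It is unipotent, so it preserves $\alpha_W^Q$. It maps $L_X$ to $L_{X+Y}$ and carries $\beta^{\rm ch}_{L_X}$ to $\beta^{\rm ch}_{L_{X+Y}}$. By Lemma 6(c), $\sigma(\alpha^Q_W,\beta^{\rm ch})$ is invariant under translations $X\mapsto X+Y$, so it is a Lebesgue measure, and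
$$(R_Hf)(W)=c_W\int_{X_1+\mathrm{Hom}(L_0,M_1)}P(\partial)\varphi\,dX,$$
where $c_W>0$ may depend on $W$.

**Step 5: the determinant kills the integral.** Let $\pi:M_0\to M_0/M_1$ be the projection; its target has dimension $(n-j)-(k-j)=n-k$. For $Z\in\mathrm{Hom}(L_0,M_0/M_1)$ let $\psi(Z)$ be the integral of $\varphi$ over the fiber $\{X:\pi X=Z\}$, a translate of $\mathrm{Hom}(L_0,M_1)$. Differentiating under the integral, the integral of $\partial_{ia}\varphi$ over the fiber is the derivative of $\psi$ in the direction $\pi(e_i)\otimes\varepsilon_a$. Therefore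
$$\int_{\pi X=Z}P(\partial)\varphi\,dX=\det\big(\partial_{\pi(e_i)\otimes\varepsilon_a}\big)_{i\in I,\,a\in J}\,\psi(Z).$$
The $n-k+1$ vectors $\pi(e_i)$, $i\in I$, lie in an $(n-k)$-dimensional space, so $\sum_{i\in I}\lambda_i\pi(e_i)=0$ with real $\lambda_i$, not all zero. Then $\sum_i\lambda_i\,\partial_{\pi(e_i)\otimes\varepsilon_a}=0$ for every $a$: the rows of this matrix of commuting operators are linearly dependent over $\mathbb R$, and its determinant is zero. Taking $Z=\pi X_1$ gives $(R_Hf)(W)=0$. So $R_Hf\equiv0$.

**Step 6: the "iff".** Let $j+k\le n-1$, and let $f\in S(\Gamma_H(n,j))$ satisfy $(R_Hf)(\mathfrak z)=0$ for $\|\mathfrak z\|>r$. Apply Theorem 3 with $K=\{d(\tilde o,x)\le r\}$; (4) holds by the sufficient condition checked in Section 8. Here $\mathfrak t\cap K=\emptyset$ means $\|\mathfrak t\|>r$. So $f=0$ a.e. on the open set $\{\|\mathfrak t\|>r\}$, and everywhere on it by continuity. If $j+k\ge n$, the function constructed above with $O=\{\|\mathfrak t\|>r\}$ lies in $S(\Gamma_H(n,j))$, has $R_Hf\equiv0$, and is not zero on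 $\{\|\mathfrak t\|>r\}$, so the implication fails. $\square$
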